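\title{Measurability of iterated infima and suprema of trigonometric polynomials}

\begin{abstract}
We consider functions obtained from a trigonometric polynomial by alternately taking infima and suprema over blocks of real variables. We construct a trigonometric polynomial $g$ with integer coefficients and the single frequency $\pi$ such that $\mathsf{ZFC}$, if consistent, does not decide whether $f(x)=\inf_{y\in\mathbb R}\sup_{z\in\mathbb R}\inf_{n\in\mathbb R}\sup_{v\in\mathbb R^N}g(x,y,z,n,v)$ is Lebesgue measurable. This answers a question of Hanson. Four blocks is the least number for which this can happen. For every $m\ge2$ we also characterize the functions obtained with $m$ blocks by the descriptive complexity of their level sets. The main tool replaces an existential quantifier over the integers by a supremum over the reals, using a penalty term whose weight is itself a polynomial.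
\end{abstract}

\section{The question and the results}\label{sec:intro}

By a \emph{trigonometric polynomial} we mean a polynomial with real coefficients in finitely many real variables and in the functions $\sin(cv)$ and $\cos(cv)$, where $v$ is one of the variables and $c$ is a real constant. The variables themselves are allowed, so $\lambda^2\sin^2(\pi n)+xy$ is an example. From such a $g$ we obtain new functions by taking, alternately, infima and suprema over finite blocks of real variables. We write $\inf^*$ and $\sup^*$ for an infimum and a supremum over one block, that is, over $\mathbb R^k$ for some $k$. Thus a function of the form $\inf^*\sup^*\inf^*\sup^*g$ is a function $f:\mathbb R^d\to[-\infty,\infty]$ given by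
\begin{equation}\label{eq:four}
f(x)=\inf_{y_1\in\mathbb R^{k_1}}\ \sup_{y_2\in\mathbb R^{k_2}}\ \inf_{y_3\in\mathbb R^{k_3}}\ \sup_{y_4\in\mathbb R^{k_4}}g(x,y_1,y_2,y_3,y_4).
\end{equation}
A function $F:\mathbb R^d\to[-\infty,\infty]$ is \emph{measurable} if $\{F<a\}$ is Lebesgue measurable for every real $a$; equivalently, if $\{F>a\}$ is. The following question is due to Hanson \cite{Hanson}.

\begin{quote}
\emph{Does $\mathsf{ZFC}$ prove that, for every trigonometric polynomial $g$, every function of the form \eqref{eq:four} is Lebesgue measurable?}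
\end{quote}

Infima and suprema are quantifiers in disguise: $\inf_yh(x,y)<a$ holds if and only if some $y$ has $h(x,y)<a$. If $g$ is an ordinary polynomial, the sets $\{F<a\}$ are therefore first-order definable in the ordered field $\mathbb R$. By quantifier elimination they are semialgebraic, and $F$ is measurable whatever the number of blocks. The sine changes this, because the zero set of $\sin(\pi v)$ is $\mathbb Z$. Two blocks already give
\[
\inf_{a,b,c}\ \sup_{\lambda}\ \lambda^2\bigl[\sin^2(\pi a)+\sin^2(\pi b)+(bx-a)^2+(bc-1)^2\bigr]=\begin{cases}0&x\in\mathbb Q,\\ +\infty&x\notin\mathbb Q,\end{cases}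
\]
since the supremum is $0$ when the bracket vanishes and $+\infty$ otherwise, and the bracket vanishes for some $c$ exactly when $a,b\in\mathbb Z$, $b\ne0$ and $x=a/b$. At the other extreme, let $g$ be any continuous function. We shall see in Section~\ref{sec:upper} that each block costs one projection and one complement: the relevant level sets are open after one block, $F_\sigma$ after two, analytic after three, and $\mathbf{\Sigma}^1_2$ after four. Analytic sets are measurable, so three blocks are harmless, and four is the first case in doubt.

Two examples in \cite{Hanson} come close. There is a polynomial $p$ with integer coefficients such that $\mathsf{ZFC}$ does not decide whether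
\[\inf_{y\in\mathbb R}\sup_{z\in\mathbb R}\inf_{n\in\mathbb N}\sup_{\bar k\in\mathbb N^{70}}p(x,y,z,n,\bar k)\]
is a measurable function of $x$, and there is a trigonometric polynomial $g$ with the same property for
\[\inf_{y\in\mathbb R}\sup_{z\in\mathbb R}\inf_{\bar n\in\mathbb R^4}\sup_{\beta\in\mathbb R,\ \bar k\in\mathbb R^{280}}\inf_{\gamma\in\mathbb R}g .\]
The first has four blocks, two of them over integers; the second has only real blocks, but five of them. One can see where a block might be lost. To restrict an infimum over $n$ to integers we want the value $+\infty$ at nonintegers. The term $\sup_\lambda\lambda^2\sin^2(\pi n)$ provides it, and $\lambda$ joins the supremum that follows. To restrict the \emph{innermost} supremum to integers we want the value $-\infty$ at nonintegers. The symmetric term $\inf_\gamma\bigl(-\gamma^2\sin^2(\pi k)\bigr)$ provides it, but nothing follows to absorb $\gamma$, and a fifth block appears. If this loss were unavoidable, four real blocks might be worth only three, and the answer to the question might be yes. The loss is avoidable, and the answer is no. Statements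 about unprovability assume, here and throughout, that $\mathsf{ZFC}$ is consistent.

\begin{theorem}\label{thm:A}
There are an integer $N$ and a trigonometric polynomial $g$, which is a polynomial with integer coefficients in the variables and in functions $\sin(\pi u)$ with $u$ a variable, such that for
\[f(x)=\inf_{y\in\mathbb R}\ \sup_{z\in\mathbb R}\ \inf_{n\in\mathbb R}\ \sup_{v\in\mathbb R^N}g(x,y,z,n,v)\qquad(x\in\mathbb R)\]
the following hold.
\begin{enumerate}
\item[(1)] $\mathsf{ZFC}+V{=}L$ proves that $f$ is not Lebesgue measurable.
\item[(2)] $\mathsf{ZFC}+\mathrm{MA}_{\aleph_1}$ proves that every function of the form $\inf^*\sup^*\inf^*\sup^*g'$, with $g'$ any trigonometric polynomial or any continuous function, is Lebesgue measurable.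
\end{enumerate}
Hence $\mathsf{ZFC}$ neither proves nor refutes that all functions $\inf^*\sup^*\inf^*\sup^*$ of trigonometric polynomials are measurable, and it does not decide the measurability of this one $f$.
\end{theorem}

Here $V{=}L$ is the axiom of constructibility and $\mathrm{MA}_{\aleph_1}$ is Martin's axiom for $\aleph_1$ dense sets. We use one consequence of each, stated where it is needed. The last sentence of the theorem follows from (1) and (2), because the consistency of $\mathsf{ZFC}$ implies that of $\mathsf{ZFC}+V{=}L$ (G\"odel) and that of $\mathsf{ZFC}+\mathrm{MA}_{\aleph_1}$ (Solovay--Tennenbaum).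

The method gives more: trigonometric polynomials produce every function that the complexity count permits. For $m\ge2$ let $\mathcal F_m$ be the class of all $F:\mathbb R^d\to[-\infty,\infty]$, $d\ge1$, obtained from a trigonometric polynomial by $m$ alternating blocks of which the \emph{innermost is} $\sup^*$. The outermost block is then $\inf^*$ for even $m$ and $\sup^*$ for odd $m$. The case of an innermost $\inf^*$ reduces to this one on replacing $g$ by $-g$. Let $\Gamma_2=\mathbf{\Sigma}^0_2$ be the class of $F_\sigma$ sets, and let $\Gamma_m=\mathbf{\Sigma}^1_{m-2}$ for $m\ge3$; the projective classes $\mathbf{\Sigma}^1_j$ are recalled in Section~\ref{sec:upper}.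

\begin{theorem}[$\mathsf{ZFC}$]\label{thm:B}
Let $F:\mathbb R^d\to[-\infty,\infty]$.
\begin{enumerate}
\item[(1)] For even $m\ge2$: $F\in\mathcal F_m$ if and only if $\{F<a\}\in\Gamma_m$ for all $a\in\mathbb R$.
\item[(2)] For odd $m\ge3$: $F\in\mathcal F_m$ if and only if $\{F>a\}\in\Gamma_m$ for all $a\in\mathbb R$.
\end{enumerate}
In particular, $F$ has the form $\inf^*\sup^*\inf^*\sup^*g$ with $g$ a trigonometric polynomial if and only if all sets $\{F<a\}$ are $\mathbf{\Sigma}^1_2$. Allowing arbitrary continuous $g$ yields no further functions.
\end{theorem}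

\begin{corollary}\label{cor:C}
\begin{enumerate}
\item[(a)] $\mathsf{ZFC}$ proves that all functions obtained from trigonometric polynomials by at most three blocks, in either order, are measurable. So four is the least number of blocks for which measurability can fail to be provable. The independence in Theorem~\ref{thm:A} also holds for $\sup^*\inf^*\sup^*\inf^*$.
\item[(b)] For $m\ge3$, $\mathsf{ZFC}$ proves: all $F\in\mathcal F_m$ are measurable if and only if all $\mathbf{\Sigma}^1_{m-2}$ sets of reals are measurable. In particular, the assertion in the question is equivalent over $\mathsf{ZFC}$ to the Lebesgue measurability of all $\mathbf{\Sigma}^1_2$ sets.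
\end{enumerate}
\end{corollary}

Section~\ref{sec:upper} proves the upper bounds on complexity. Section~\ref{sec:key} contains the device that saves the block; it uses nothing beyond calculus. Section~\ref{sec:L} encodes a Vitali-type set and completes the proof of Theorem~\ref{thm:A}, and Section~\ref{sec:class} proves Theorem~\ref{thm:B} and Corollary~\ref{cor:C}.

\section{Projective sets and the cost of a block}\label{sec:upper}

A \emph{space} will mean a finite product of copies of $\omega=\{0,1,2,\dots\}$, of $\mathbb R$, and of the Baire space $\omega^\omega$ of sequences of natural numbers. The basic open subsets of $\omega^\omega$ are the sets $[\sigma]$ of sequences that begin with a given finite sequence $\sigma$. A subset of a space $X$ is $\mathbf{\Sigma}^1_1$, or \emph{analytic}, if it is the projection to $X$ of a closed subset of $X\times\omega^\omega$. It is $\mathbf{\Pi}^1_j$ if its complement is $\mathbf{\Sigma}^1_j$, and $\mathbf{\Sigma}^1_{j+1}$ if it is the projection of a $\mathbf{\Pi}^1_j$ subset of $X\times\omega^\omega$. We use the following standard facts; for (P1) see \cite[\S\S14,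 37]{Kechris}.
\begin{enumerate}
\item[(P1)] Borel sets are $\mathbf{\Sigma}^1_1$ and $\mathbf{\Pi}^1_1$. The classes $\mathbf{\Sigma}^1_j$ and $\mathbf{\Pi}^1_j$ are contained in $\mathbf{\Sigma}^1_{j+1}$ and are closed under countable unions, countable intersections and preimages by Borel maps. The class $\mathbf{\Sigma}^1_j$ is closed under images by Borel maps, in particular under projections.
\item[(P2)] (Lusin) Analytic sets are Lebesgue measurable.
\item[(P3)] (Martin--Solovay, 1970) $\mathrm{MA}_{\aleph_1}$ implies that all $\mathbf{\Sigma}^1_2$ sets of reals are Lebesgue measurable.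
\end{enumerate}

The dimension plays no role in statements such as (P3).

\begin{lemma}\label{lem:dim}
If all $\mathbf{\Sigma}^1_j$ subsets of $\mathbb R$ are measurable, then so are all $\mathbf{\Sigma}^1_j$ subsets of $\mathbb R^d$.
\end{lemma}

\begin{proof}
Let $A\subseteq\mathbb R^d$ be $\mathbf{\Sigma}^1_j$. Cutting $A$ along unit cubes, translating and discarding a null set, we may assume that $A\subseteq X$, where $X$ is the set of points of $(0,1)^d$ with no dyadic rational coordinate. Let $\iota:X\to(0,1)$ interleave the binary digits of the coordinates. The interleaved sequence is not eventually constant, so $\iota$ is continuous and injective. The preimage of a dyadic interval of length $2^{-dk}$ is the trace on $X$ of a dyadic cube of side $2^{-k}$, so $|\iota^{-1}(C)|=|C|$ for all Borel $C\subseteq(0,1)$. By (P1) and the hypothesis, $\iota(A)$ is measurable: $C_1\subseteq\iota(A)\subseteq C_2$ with $C_1,C_2\subseteq(0,1)$ Borel and $|C_2\setminus C_1|=0$. By injectivity $\iota^{-1}(C_1)\subseteq A\subseteq\iota^{-1}(C_2)$, and these two Borel sets differ by a null set.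
\end{proof}

\begin{proposition}\label{prop:upper}
Let $m\ge2$, and let $F$ be obtained from a continuous function $g$ by $m$ alternating blocks, the innermost being $\sup^*$. Then $\{F<a\}\in\Gamma_m$ for all $a$ if $m$ is even, and $\{F>a\}\in\Gamma_m$ for all $a$ if $m$ is odd.
\end{proposition}

\begin{proof}
Let $h_1=\sup^*g$, $h_2=\inf^*h_1$, $h_3=\sup^*h_2$, and so on, so that $F=h_m$. For any $h(x,y)$ with values in $[-\infty,\infty]$, and with $q$ ranging over $\mathbb Q$,
\begin{equation}\label{eq:proj}
\{\inf\nolimits_yh<a\}=\bigcup_{q<a}\operatorname{proj}\{h\le q\},\qquad\{\sup\nolimits_yh>a\}=\bigcup_{q>a}\operatorname{proj}\{h\ge q\},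
\end{equation}
where $\operatorname{proj}$ forgets $y$. Indeed, $\inf_yh(x,y)<a$ holds if and only if $h(x,y)<a$ for some $y$, that is, $h(x,y)\le q$ for some $y$ and some rational $q<a$; the second identity is the first applied to $-h$. The sets projected in \eqref{eq:proj} are complements of the level sets of the previous stage.

The set $\{h_1>a\}$ is the projection of the open set $\{g>a\}$, hence open. So $\{h_1\le q\}$ is closed. A closed subset of a Euclidean space is a countable union of compact sets, and projections of compact sets are compact; thus $\{h_2<a\}$ is $F_\sigma$. Next, $\{h_2\ge q\}$ is $G_\delta$, so $\{h_3>a\}$ is $\mathbf{\Sigma}^1_1$ by (P1). Finally let $k\ge4$ and assume the claim for $h_{k-1}$. The sets $\{h_{k-1}\le q\}$ for even $k$, and $\{h_{k-1}\ge q\}$ for odd $k$, are $\mathbf{\Pi}^1_{k-3}$. By (P1) they are $\mathbf{\Sigma}^1_{k-2}$, and so are their projections and the countable unions in \eqref{eq:proj}.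
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}(2)]
By Proposition~\ref{prop:upper} with $m=4$, the sets $\{F<a\}$ are $\mathbf{\Sigma}^1_2$ for $F=\inf^*\sup^*\inf^*\sup^*g'$. Under $\mathrm{MA}_{\aleph_1}$ they are measurable by (P3) and Lemma~\ref{lem:dim}.
\end{proof}

For the lower bounds we must turn quantifiers over $\omega^\omega$ into quantifiers over $\mathbb R$, and continued fractions do this. Let $D=(0,1)\setminus\mathbb Q$. Each $x\in D$ has a unique expansion $x=[0;a_1,a_2,\dots]=1/(a_1+1/(a_2+\cdots))$ with integers $a_k\ge1$, and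
\[\varphi:D\to\omega^\omega,\qquad\varphi(x)(k)=a_{k+1}-1,\]
is a homeomorphism. For a finite sequence $\sigma$ of length $k\ge1$ put $b_i=\sigma(i-1)+1$, and let $I_\sigma$ be the open interval with endpoints $[0;b_1,\dots,b_{k-1},b_k]$ and $[0;b_1,\dots,b_{k-1},b_k+1]$; put $I_\emptyset=(0,1)$. Then
\begin{equation}\label{eq:cf}
\varphi^{-1}([\sigma])=D\cap I_\sigma ,
\end{equation}
and the endpoints of $I_\sigma$ are rationals computable from $\sigma$.

\section{Integer witnesses inside a real supremum}\label{sec:key}

The two innermost blocks $\inf_n\sup_v$ will decide membership in a $G_\delta$ set $\bigcap_nU_n$: the infimum looks for an index $n$ with $w\notin U_n$, and the supremum looks for a witness that $w\in U_n$. Witnesses are integers, for instance the data of a rational box that contains $w$ and belongs to a list of boxes covering $U_n$. Membership in the list is expressed by a polynomial equation, thanks to the following theorem. A set $S\subseteq\mathbb Z^q$ is \emph{computably enumerable} (c.e.) if some algorithm lists its elements; decidable sets are c.e.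

\begin{enumerate}
\item[(MRDP)] (Davis--Putnam--Robinson, Matiyasevich) Every c.e.\ set $S\subseteq\mathbb Z^q$ equals $\{\sigma:\exists k\in\mathbb Z^{l}\ P(\sigma,k)=0\}$ for some $l$ and some polynomial $P$ with integer coefficients.
\end{enumerate}

\begin{definition}\label{def:pres}
A family $(U_n)_{n\in\mathbb Z}$ of subsets of $\mathbb R^d$ is \emph{presented} by $P,Q_1,\dots,Q_r$ if $P$ is a polynomial with integer coefficients, the $Q_j$ are polynomials with real coefficients, and for all $n\in\mathbb Z$ and $w\in\mathbb R^d$
\begin{equation}\label{eq:star}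
w\in U_n\iff\exists s\in\mathbb Z^l\ \bigl[P(n,s)=0\ \wedge\ Q_1(w,s)>0\ \wedge\dots\wedge\ Q_r(w,s)>0\bigr].
\end{equation}
The presentation is \emph{integral} if the $Q_j$ have integer coefficients.
\end{definition}

We want to replace the quantifier $\exists s\in\mathbb Z^l$ by a supremum over real $s$, with no further block. A continuous function cannot impose an infinite penalty on nonintegers. But a finite penalty $K\sin^2(\pi s)$ forces $s$ to be \emph{close} to an integer $s'$, and an integer $P(n,s')$ of absolute value below $1$ is zero. How close $s$ must be depends on how fast $P$ varies near $s$.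

\begin{example}\label{ex:squares}
Let $P(n,s)=n-s^2$, so that the condition to be detected is that the integer $n$ is a square. Try
\[h(n,s)=1-4\bigl[(n-s^2)^2+K\sin^2(\pi s)\bigr].\]
If $n=s^2$ with $s\in\mathbb Z$, then $h(n,s)=1$. We want $h(n,s)\le0$ for all real $s$ when $n$ is not a square.

A constant $K$ fails. Take $n=k^2+1$ with $k\ge1$ and $s=\sqrt{k^2+1}$. Then $s-k=1/(s+k)<1/(2k)$, so $|\sin\pi s|<\pi/(2k)$ and $h(n,s)>1-K\pi^2/k^2$, which is positive for large $k$, although $n$ is not a square.

The weight $K=8s^2+2\ge(2|s|+1)^2$ succeeds. Suppose that $n\in\mathbb Z$ and $h(n,s)>0$. Then $|n-s^2|<\frac12$ and $K\sin^2(\pi s)<\frac14$. Let $s'=s+\eta$ be an integer nearest to $s$. Since $|\sin\pi s|\ge2|\eta|$, we get $|\eta|<1/(4\sqrt K)$, and so $|s'^2-s^2|=|\eta|\,|2s+\eta|\le|\eta|\,(2|s|+1)\le\frac14$. Therefore $|n-s'^2|<\frac34$, and the integer $n-s'^2$ is zero.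
\end{example}

In general the weight must dominate the square of a local Lipschitz constant, and a polynomial has a local Lipschitz constant that is bounded by another polynomial. The inequalities in \eqref{eq:star} are first turned into equations: $Q>0$ holds if and only if $\rho^2Q=1$ for some real $\rho$.

\begin{lemma}\label{lem:key}
Let $(U_n)_{n\in\mathbb Z}$ be presented as in \eqref{eq:star}. There is a trigonometric polynomial $h(w,n,s,\rho)$, with $s\in\mathbb R^l$ and $\rho\in\mathbb R^r$, such that for all $n\in\mathbb Z$ and $w\in\mathbb R^d$: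
\begin{enumerate}
\item[(i)] if $w\in U_n$, then $\max_{s,\rho}h(w,n,s,\rho)=1$;
\item[(ii)] if $w\notin U_n$, then $h(w,n,s,\rho)\le0$ for all $(s,\rho)\in\mathbb R^{l+r}$.
\end{enumerate}
If the presentation is integral, then $h$ is a polynomial with integer coefficients in the variables and in the $\sin(\pi s_i)$.
\end{lemma}

\begin{proof}
\emph{A polynomial Lipschitz bound.} Let $R(\xi,s)$ be a polynomial, where $\xi$ collects the variables other than $s$. Expanding in $\eta\in\mathbb R^l$ gives a finite sum $R(\xi,s+\eta)=R(\xi,s)+\sum_{\nu\ne0}r_\nu(\xi,s)\eta^\nu$ over multi-indices $\nu$, with polynomials $r_\nu$ that have integer coefficients if $R$ has. Put $L_R=1+\sum_{\nu\ne0}(1+r_\nu^2)$. If $|\eta|_\infty\le1$, then $|\eta^\nu|\le|\eta|_\infty$ for $\nu\ne0$; since also $|r_\nu|\le1+r_\nu^2$,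
\begin{equation}\label{eq:lip}
|R(\xi,s+\eta)-R(\xi,s)|\le L_R(\xi,s)\,|\eta|_\infty .
\end{equation}

\emph{The function $h$.} Put $E_j(w,\rho,s)=\rho_j^2Q_j(w,s)$ and $K=L_P^2+\sum_{j=1}^rL_{E_j}^2$. This $K$ is a polynomial in $(w,n,s,\rho)$ with $K\ge1$, and $L_P\le\sqrt K$, $L_{E_j}\le\sqrt K$ at every point. Let
\[h=1-4\Bigl[P(n,s)^2+\sum_{j=1}^r\bigl(E_j-1\bigr)^2+K\sum_{i=1}^l\sin^2(\pi s_i)\Bigr].\]
The statement about coefficients is visible from this formula, and $h\le1$ because the bracket is nonnegative.

\emph{Proof of (i).} If $w\in U_n$, take $s\in\mathbb Z^l$ as in \eqref{eq:star} and $\rho_j=Q_j(w,s)^{-1/2}$. Every term of the bracket vanishes, so $h=1$.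

\emph{Proof of (ii).} Let $n\in\mathbb Z$ and $h(w,n,s,\rho)>0$; we show that $w\in U_n$. The bracket is less than $\frac14$, hence so is each of its terms:
\[|P(n,s)|<\tfrac12,\qquad E_j(w,\rho,s)>\tfrac12,\qquad K\sum_i\sin^2(\pi s_i)<\tfrac14,\]
with $K$ evaluated at $(w,n,s,\rho)$. Choose $s'\in\mathbb Z^l$ with $|s'_i-s_i|\le\frac12$ for all $i$, and let $\eta=s'-s$. By concavity $\sin\pi t\ge2t$ on $[0,\frac12]$, so $|\sin\pi s_i|=\sin\pi|\eta_i|\ge2|\eta_i|$. Thus $4K|\eta|_\infty^2<\frac14$, that is, $|\eta|_\infty<1/(4\sqrt K)\le\frac14$. By \eqref{eq:lip}, moving from $s$ to $s'$ changes $P$ and each $E_j$ by at most $\sqrt K\,|\eta|_\infty<\frac14$: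
\[|P(n,s')|<\tfrac12+\tfrac14=\tfrac34,\qquad\rho_j^2Q_j(w,s')>\tfrac12-\tfrac14>0 .\]
As $P(n,s')$ is an integer, it is $0$, and $Q_j(w,s')>0$ for all $j$. So $s'$ witnesses \eqref{eq:star}.
\end{proof}

\begin{remark}\label{rem:hyp}
The integrality of $n$ and of the coefficients of $P$ is used once, to pass from $|P(n,s')|<\frac34$ to $P(n,s')=0$. The $Q_j$ may have real coefficients because a strict inequality survives rounding; Section~\ref{sec:class} depends on this freedom. The real variable $w$ cannot be allowed in the equation: for continuous $h$ the set $\{w:\sup_{s,\rho}h>0\}$ is open, while $\{w:w=0\}$ is not.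
\end{remark}

Lemma~\ref{lem:key} says nothing about nonintegral $n$. These are removed by the penalty described in Section~\ref{sec:intro}, whose variable joins the innermost block.

\begin{lemma}\label{lem:kernel}
Let $(U_n)$ and $h$ be as in Lemma~\ref{lem:key}. Put $v=(\lambda,s,\rho)\in\mathbb R^{1+l+r}$ and $\kappa(w,n,v)=\lambda^2\sin^2(\pi n)+h(w,n,s,\rho)$. Then for $w\in\mathbb R^d$ and $n\in\mathbb R$
\begin{equation}\label{eq:kernel}
\sup_v\kappa(w,n,v)\ \begin{cases}=+\infty&\text{if }n\notin\mathbb Z,\\ =1&\text{if }n\in\mathbb Z\text{ and }w\in U_n,\\ \le0&\text{if }n\in\mathbb Z\text{ and }w\notin U_n.\end{cases}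
\end{equation}
Consequently $H(w)=\inf_{n\in\mathbb R}\sup_v\kappa(w,n,v)$ satisfies $H(w)=1$ for $w\in\bigcap_{n\in\mathbb Z}U_n$ and $H(w)\le0$ otherwise.
\end{lemma}

\begin{proof}
If $n\notin\mathbb Z$, fix $(s,\rho)$ and let $\lambda\to\infty$. If $n\in\mathbb Z$, then $\kappa=h$ and Lemma~\ref{lem:key} applies. If $w$ lies in every $U_n$, the values in \eqref{eq:kernel} are $1$ and $+\infty$, and $1$ occurs; otherwise some integer $n$ gives a value $\le0$.
\end{proof}

\section{A nonmeasurable function in the constructible universe}\label{sec:L}

By Lemma~\ref{lem:kernel}, two blocks detect a set $G=\bigcap_nU_n$, and two more blocks $\inf_y\sup_z$ will detect the condition $\exists y\,\forall z\ (x,y,z)\notin G$. For integer coefficients the family $(U_n)$ needs an integral presentation, and for this it must be computably enumerable. We therefore work with the effective versions of the classes of Section~\ref{sec:upper}.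

\subsection*{Effective classes}
The \emph{basic sets} of a space are the products of singletons in $\omega$, open intervals with rational endpoints in $\mathbb R$, and sets $[\sigma]$ in $\omega^\omega$. A subset of a space $X$ is $\Sigma^0_1$, or \emph{semirecursive}, if it is the union of a c.e.\ collection of basic sets, and $\Pi^0_1$ if its complement is $\Sigma^0_1$. It is $\Pi^0_2$ if it equals $\{u:\forall n\in\omega\ (n,u)\in U\}$ with $U\subseteq\omega\times X$ in $\Sigma^0_1$, and $\Sigma^0_2$ if its complement is $\Pi^0_2$. It is $\Sigma^1_1$ if it is the projection of a $\Pi^0_1$ subset of $X\times\omega^\omega$, and $\Sigma^1_2$ if it is the projection of the complement of a $\Sigma^1_1$ subset of $X\times\omega^\omega$. Unwinding the last definition, $A\subseteq X$ is $\Sigma^1_2$ if and only if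
\begin{equation}\label{eq:s12}
A=\{u:\exists\alpha\in\omega^\omega\ \forall\beta\in\omega^\omega\ (u,\alpha,\beta)\in O\}\quad\text{for some }O\in\Sigma^0_1 .
\end{equation}
We use these elementary properties \cite[Ch.~3]{Moschovakis}; all classes are also closed under permuting coordinates and adding dummy ones.
\begin{enumerate}
\item[(E1)] $\Sigma^0_1$ is closed under finite unions, finite intersections and $\exists$ over $\omega$, and it contains the sets $\{p>0\}$ for polynomials $p$ with integer coefficients in real and integer variables.
\item[(E2)] $\Pi^0_2$ contains $\Sigma^0_1$ and $\Pi^0_1$ and is closed under finite unions, finite intersections and $\forall$ over $\omega$.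
\item[(E3)] $\Sigma^1_2$ contains $\Pi^0_2$ and $\Sigma^0_2$ and is closed under finite intersections and under $\exists$ over $\mathbb R$ and over $\omega^\omega$.
\end{enumerate}
Quantifiers over $\mathbb Z$ are included, through a computable bijection with $\omega$. The axiom $V{=}L$ enters through one fact.
\begin{enumerate}
\item[(L)] (G\"odel, Addison; see \cite[Theorem 25.26]{Jech}) There is a fixed $\Sigma^1_2$ formula, written $\alpha<_L\beta$, that defines a well-ordering of $\omega^\omega$ if $V=L$.
\end{enumerate}

The set $D$ is $\Pi^0_2$: $x\in D$ if and only if $0<x<1$ and $\forall a,b\in\omega\ \bigl((b+1)x<a\ \vee\ (b+1)x>a\bigr)$. The graph of $\varphi$ is $\Pi^0_2$: by \eqref{eq:cf}, $\varphi(x)=\alpha$ if and only if $x\in D$ and $\forall k\ x\in I_{\alpha\upharpoonright k}$, and the set of $(k,x,\alpha)$ with $x\in I_{\alpha\upharpoonright k}$ is the c.e.\ union of the basic sets $\{|\sigma|\}\times I_\sigma\times[\sigma]$. The relation $x-y\in\mathbb Q$ is $\Sigma^0_2$, its negation being $\forall a\in\mathbb Z\,\forall b\in\omega\ \bigl((b+1)(x-y)-a\bigr)^2>0$.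

\subsection*{The complement of a Vitali set}
Vitali's set picks one point from each coset of $\mathbb Q$. Under $V{=}L$ we can pick the $<_L$-least point. Being least is a universal statement about $<_L$; \emph{not} being least is an existential one, and so defines a $\Sigma^1_2$ set. Put
\[B=\{x\in D:\ \exists y\in D\ \bigl(\varphi(y)<_L\varphi(x)\ \wedge\ x-y\in\mathbb Q\bigr)\}.\]

\begin{lemma}\label{lem:B}
$\mathsf{ZFC}$ proves that $B$ is $\Sigma^1_2$, and $\mathsf{ZFC}+V{=}L$ proves that $B$ is not measurable.
\end{lemma}

\begin{proof}
We have $x\in B$ if and only if there are $y\in\mathbb R$ and $\alpha,\beta\in\omega^\omega$ such that $(x,\alpha)$ and $(y,\beta)$ lie in the graph of $\varphi$, $\beta<_L\alpha$ and $x-y\in\mathbb Q$. This is $\Sigma^1_2$ by (E3).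

Assume $V=L$. The relation $\varphi(y)<_L\varphi(x)$ well-orders $D$, so $T=D\setminus B$ contains exactly one element, the least, of $D\cap(x+\mathbb Q)$ for each irrational $x$. Consider the countably many sets $T+q$ with $q\in\mathbb Q\cap(-1,1)$. They lie in $(-1,2)$. They are pairwise disjoint: if $t+q=t'+q'$, then $t-t'\in\mathbb Q$, so $t=t'$ and $q=q'$. They cover $D$: if $x\in D$ and $t$ is the element of $T$ in $x+\mathbb Q$, then $x-t\in\mathbb Q\cap(-1,1)$. Suppose that $T$ is measurable. If $|T|=0$, then $|D|=0$; if $|T|>0$, then $(-1,2)$ has infinite measure. Both are false. So $T$ is not measurable, and since $D$ is Borel, neither is $B$.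
\end{proof}

\subsection*{Real quantifiers}
We now replace $\alpha$ and $\beta$ in \eqref{eq:s12} by real variables $y$ and $z$, which range over all of $\mathbb R$ and not only over $D$, while keeping a matrix of the form $(x,y,z)\notin G$ with $G\in\Pi^0_2$. For $z$ this is harmless: the matrix becomes ``$z\notin D$ or \dots'', which is $\Sigma^0_2$. For $y$ we must add the condition $y\in D$, which is $\Pi^0_2$ and so has the wrong form. The remedy is to let the quantifier $\forall z$ also run through the possible denominators of $y$.

\begin{lemma}\label{lem:G}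
There is a family $(U_n)_{n\in\mathbb Z}$ of subsets of $\mathbb R^3$ with an integral presentation such that $G=\bigcap_nU_n$ satisfies, for all $x\in\mathbb R$,
\begin{equation}\label{eq:claim}
x\in B\iff\exists y\in\mathbb R\ \forall z\in\mathbb R\ \ (x,y,z)\notin G .
\end{equation}
\end{lemma}

\begin{proof}
Write $B$ as in \eqref{eq:s12} with $O=\bigcup_iJ_i\times[\sigma_i]\times[\tau_i]$, a c.e.\ union in which the $J_i$ are rational open intervals. Let $\hat O=\bigcup_iJ_i\times I_{\sigma_i}\times I_{\tau_i}\subseteq\mathbb R^3$, a $\Sigma^0_1$ set. By \eqref{eq:cf}, for $y,z\in D$ we have $(x,y,z)\in\hat O$ if and only if $(x,\varphi(y),\varphi(z))\in O$. Let $G=G_1\cup G_2\cup G_3$, where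
\begin{align*}
G_1&=\{(x,y,z):y\notin(0,1)\},\\
G_2&=\{(x,y,z):z\in\mathbb Z,\ z\ge1,\ zy\in\mathbb Z\},\\
G_3&=\{(x,y,z):z\in D,\ (x,y,z)\notin\hat O\}.
\end{align*}

\emph{Proof of \eqref{eq:claim}.} Fix $x$, and call $y$ \emph{good} if $(x,y,z)\notin G$ for all $z$. If $y\notin(0,1)$, every $z$ gives a point of $G_1$. If $y\in(0,1)\cap\mathbb Q$, a denominator $z$ of $y$ gives a point of $G_2$. So good points lie in $D$. If $y\in D$, then no $(x,y,z)$ lies in $G_1$, and none lies in $G_2$ because $y$ is irrational. So $y\in D$ is good if and only if $(x,y,z)\in\hat O$ for all $z\in D$, that is, $(x,\varphi(y),\beta)\in O$ for all $\beta$. As $\varphi$ maps $D$ onto $\omega^\omega$, a good $y$ exists if and only if $x\in B$.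

\emph{$G$ is $\Pi^0_2$.} The complement of $G_1$ is $\{0<y<1\}$, and that of $G_2$ is
\[\{z<1\}\cup\bigcup_{k\in\mathbb Z}\{k<z<k+1\}\cup\bigcup_{k\in\mathbb Z}\{k<zy<k+1\}.\]
Both are $\Sigma^0_1$ by (E1), so $G_1$ and $G_2$ are $\Pi^0_1$. The set $G_3$ is the intersection of a $\Pi^0_2$ set and a $\Pi^0_1$ set. By (E2), $G$ is $\Pi^0_2$.

\emph{The presentation.} Write $G=\bigcap_{n\in\omega}U_n$ with $\{(n,w):w\in U_n\}$ in $\Sigma^0_1$, and put $U_{-n}=U_n$. This $\Sigma^0_1$ set is a c.e.\ union of sets $\{n\}\times\prod_{i=1}^3(a_i/b,\,a'_i/b)$, where each box is written with a common denominator $b\ge1$. Let $S\subseteq\mathbb Z^8$ be the c.e.\ set of all $(\pm n,a,a',b)$ that occur. For $n\in\mathbb Z$ and $w=(w_1,w_2,w_3)$, we have $w\in U_n$ if and only if there are $a,a'\in\mathbb Z^3$ and $b\in\mathbb Z$ with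
\[(n,a,a',b)\in S,\qquad bw_i-a_i>0,\qquad a'_i-bw_i>0\qquad(i=1,2,3).\]
By (MRDP), the first condition reads $\exists k\ P(n,a,a',b,k)=0$. With $s=(a,a',b,k)$ this is \eqref{eq:star}, with six polynomials $Q_j$ that have integer coefficients.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}(1)]
Apply Lemmas~\ref{lem:key} and~\ref{lem:kernel} to the family of Lemma~\ref{lem:G} with $w=(x,y,z)$, and let $g=\kappa$ and $N=1+l+6$. Then $g$ is a polynomial with integer coefficients in the variables, in $\sin(\pi n)$ and in the $\sin(\pi s_i)$, and $f(x)=\inf_y\sup_zH(x,y,z)$, where $H=1$ on $G$ and $H\le0$ off $G$. If $x\in B$, some $y$ has $(x,y,z)\notin G$ for all $z$; then $\sup_zH(x,y,z)\le0$ and $f(x)\le0$. If $x\notin B$, every $y$ has some $z$ with $(x,y,z)\in G$; since $H\le1$ everywhere, $\sup_zH(x,y,z)=1$ for all $y$, and $f(x)=1$. Hence $\{f<1\}=B$, which is not measurable if $V=L$, by Lemma~\ref{lem:B}.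

The polynomial $g$ is one finite object, independent of the model of $\mathsf{ZFC}$. The formula in (L) is fixed; the proofs of (E1)--(E3) transform programs that enumerate basic sets into other such programs, which yields a specific program for $S$; the proof of (MRDP) transforms that program into a specific $P$; and Lemma~\ref{lem:key} gives $h$ by a formula. Each transformation is verified in $\mathsf{ZFC}$, so $\{f<1\}=B$ is a theorem of $\mathsf{ZFC}$ about this $g$. The axiom $V{=}L$ is used only for the nonmeasurability of $B$.
\end{proof}

\section{The functions obtained from \texorpdfstring{$m$}{m} blocks}\label{sec:class}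

One direction of Theorem~\ref{thm:B} is Proposition~\ref{prop:upper}. The converse needs three additions to the argument of Section~\ref{sec:L}: arbitrary open families in place of c.e.\ ones, any number of real quantifiers, and arbitrary values in place of ``$1$ or $\le0$''.

\subsection*{Arbitrary open families}
An arbitrary family of open sets is described by an arbitrary set $S$ of integer tuples, which need not be c.e. We store $S$ in the digits of one real number $c$. By Remark~\ref{rem:hyp}, $c$ may appear only in strict inequalities, so strict inequalities must be able to read a digit. This works in base $3$ with digits $0$ and $1$: the tail after any digit lies in $[0,\frac12]$, which leaves room on both sides. In base $2$ the tail would range over $[0,1]$, and an open interval containing $[0,1]$ is too long to single out one integer.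

\begin{lemma}\label{lem:open}
Every family $(U_n)_{n\in\mathbb Z}$ of open subsets of $\mathbb R^d$ has a presentation \eqref{eq:star}.
\end{lemma}

\begin{proof}
For $a\in\mathbb Z^d$ and an integer $b\ge1$ let $B_{a,b}=\{w:|bw-a|^2<d\}$, an open ball of diameter $2\sqrt d/b$. Let $S=\{(n,a,b):b\ge1,\ B_{a,b}\subseteq U_n\}\subseteq\mathbb Z^{d+2}$. If $w\in U_n$, put $a_i=\lfloor bw_i\rfloor$. Then $|bw_i-a_i|<1$ for each $i$, so $w\in B_{a,b}$, and $B_{a,b}\subseteq U_n$ once $b$ is large. Hence $U_n=\bigcup\{B_{a,b}:(n,a,b)\in S\}$.

Let $e:\omega\to\mathbb Z^{d+2}$ be a computable bijection and let $c=\sum_{e(j)\in S}3^{-j}$. Fix $i\in\omega$ and split $3^ic=u_0+\theta$, where $u_0$ is the sum of the terms $3^{i-j}$ with $j\le i$ and $\theta$ is the sum of those with $j>i$. Then $u_0\in\mathbb Z$ and $0\le\theta\le\sum_{j\ge1}3^{-j}=\frac12$. The terms with $j<i$ are divisible by $3$, so $u_0\equiv1\pmod3$ if $e(i)\in S$ and $u_0\equiv0\pmod3$ otherwise. For an integer $u$,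
\[-\tfrac14<3^ic-u<\tfrac34\iff u=u_0 .\]
Indeed, for $u=u_0$ the middle term is $\theta$; conversely, the inequalities give $u_0-u=(3^ic-u)-\theta\in(-\frac34,\frac34)$. Therefore $w\in U_n$ if and only if there are $i,b,p,u\in\mathbb Z$ and $a\in\mathbb Z^d$ with
\[i\ge0,\qquad e(i)=(n,a,b),\qquad p=3^i,\qquad u\equiv1\pmod3,\]
\[1+4(pc-u)>0,\qquad 3-4(pc-u)>0,\qquad d-|bw-a|^2>0 .\]
The first line is a decidable relation between integers, so by (MRDP) it reads $\exists k\ P(n,i,a,b,p,u,k)=0$. The second line gives $Q_1,Q_2,Q_3$, with $s=(i,a,b,p,u,k)$.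
\end{proof}

\subsection*{A normal form with real quantifiers}
The following is standard \cite[\S\S14, 37]{Kechris}; we include the proof of the direction that we use.

\begin{lemma}\label{lem:nf}
Let $j\ge1$ and let $A\subseteq\mathbb R^e$ be $\mathbf{\Sigma}^1_j$. Then
\[A=\{x:\exists y_1\in\mathbb R\ \forall y_2\in\mathbb R\ \cdots\ (x,y_1,\dots,y_j)\in M\}\]
with $j$ alternating quantifiers, where $M\subseteq\mathbb R^{e+j}$ is $G_\delta$ if $j$ is odd (last quantifier $\exists$) and $F_\sigma$ if $j$ is even (last quantifier $\forall$).
\end{lemma}

\begin{proof}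
For $C\subseteq\mathbb R^e\times\omega^\omega$ let $C'=\{(x,y):y\in D,\ (x,\varphi(y))\in C\}\subseteq\mathbb R^{e+1}$; it has the same projection to $\mathbb R^e$ as $C$. If $j=1$, then $A$ is the projection of a closed $C$, and $M=C'$ is relatively closed in the $G_\delta$ set $\mathbb R^e\times D$, hence $G_\delta$. If $A$ is $\mathbf{\Sigma}^1_{j+1}$, it is the projection of a $\mathbf{\Pi}^1_j$ set $C$, and $C'$ is $\mathbf{\Pi}^1_j$ by (P1). By induction, the complement of $C'$ is defined by $\exists y_2\forall y_3\cdots$ with $j$ quantifiers over a matrix $M'$. Then $C'$ is defined by $\forall y_2\exists y_3\cdots$ over the complement $M$ of $M'$, and $A$ by $\exists y_1\forall y_2\exists y_3\cdots$ over $M$. Complements exchange $G_\delta$ and $F_\sigma$, as the change of parity requires.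
\end{proof}

\subsection*{Arbitrary values}
We recover $F$ from its strict epigraph or hypograph, as an extremum over a new variable $t$ that joins the outermost block. The two inner blocks must then return exactly $t$ on the matrix $M$, and off $M$ a value that the outer extremum ignores. A multiplier $\mu^2$ sharpens \eqref{eq:kernel} to exact values: for $\kappa$ as in Lemma~\ref{lem:kernel},
\begin{equation}\label{eq:sharp}
\sup_{\mu\in\mathbb R,\ v}\mu^2\kappa(w,n,v)=\begin{cases}0&\text{if }n\in\mathbb Z\text{ and }w\notin U_n,\\ +\infty&\text{otherwise.}\end{cases}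
\end{equation}
In the first case $\kappa\le0$ everywhere and $\mu=0$ gives the value $0$. In the second, $\kappa(w,n,v)>0$ for some $v$, and we let $\mu\to\infty$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Proposition~\ref{prop:upper} proves ``only if'', for all continuous $g$. Once ``if'' is proved, it also follows that continuous $g$ yield only functions in $\mathcal F_m$. Below, $q$ ranges over $\mathbb Q$.

\emph{Even $m$.} Assume that all $\{F<a\}$ are in $\Gamma_m$. Let
\[E=\{(x,t)\in\mathbb R^{d+1}:F(x)<t\}=\bigcup_q\{F<q\}\times[q,\infty);\]
the equality holds because $F(x)<t$ if and only if $F(x)<q\le t$ for some $q$. Then $E\in\Gamma_m$, by (P1) for $m\ge4$ and directly for $m=2$. Also $F(x)=\inf\{t:(x,t)\in E\}$, with $\inf\emptyset=+\infty$. Let $w=(x,t,y_1,\dots,y_{m-2})$. By Lemma~\ref{lem:nf}, $(x,t)\in E$ if and only if $\exists y_1\forall y_2\cdots\forall y_{m-2}\ w\in M$, with $M$ an $F_\sigma$ set; for $m=2$ there are no quantifiers and $M=E$. Write the complement of $M$ as $\bigcap_{n\in\mathbb Z}U_n$ with $U_n$ open, take $\kappa$ from Lemmas~\ref{lem:open}, \ref{lem:key} and~\ref{lem:kernel},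 and put
\[\Phi(w)=\inf_{n\in\mathbb R}\ \sup_{\mu,v}\ \bigl[t+\mu^2\kappa(w,n,v)\bigr].\]
By \eqref{eq:sharp} the supremum is $t$ if $n\in\mathbb Z$ and $w\notin U_n$, and $+\infty$ otherwise. Such an $n$ exists exactly when $w\in M$. So $\Phi(w)=t$ on $M$ and $\Phi(w)=+\infty$ off $M$.

Fix $(x,t)$. If a function of $y$ takes only the values $t$ and $+\infty$, then so do its infimum and supremum; the infimum is $t$ if and only if some value is $t$, and the supremum is $t$ if and only if every value is $t$. Applying this to $y_{m-2},\dots,y_1$ in turn, we find that $\inf_{y_1}\sup_{y_2}\cdots\sup_{y_{m-2}}\Phi$ equals $t$ if $(x,t)\in E$ and $+\infty$ otherwise. The infimum over $t$ is $F(x)$: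
\[F(x)=\inf_{t,y_1}\ \sup_{y_2}\ \cdots\ \sup_{y_{m-2}}\ \inf_n\ \sup_{\mu,v}\ \bigl[t+\mu^2\kappa\bigr].\]
This has $m$ blocks; for $m=2$ it reads $\inf_{t,n}\sup_{\mu,v}$.

\emph{Odd $m\ge3$.} Assume that all $\{F>a\}$ are $\mathbf{\Sigma}^1_{m-2}$. Let
\[E'=\{(x,t):t<F(x)\}=\bigcup_q\{F>q\}\times(-\infty,q],\]
where the equality holds because $t<F(x)$ if and only if $t\le q<F(x)$ for some $q$. This set is $\mathbf{\Sigma}^1_{m-2}$ by (P1), and $F(x)=\sup\{t:(x,t)\in E'\}$, with $\sup\emptyset=-\infty$. By Lemma~\ref{lem:nf}, $(x,t)\in E'$ if and only if $\exists y_1\forall y_2\cdots\exists y_{m-2}\ w\in M$, with $M$ a $G_\delta$ set. Now the inner blocks must return $t$ on $M$ and $-\infty$ off $M$, whereas the formula for $\Phi$, applied to open sets with intersection $M$, returns $+\infty$ on $M$ and $t$ off $M$. Two changes repair this. We reserve the index $n=0$, with $U_0=\emptyset$, so that the value $t$ is always available to the infimum. And we add a term $-n^2\delta^2$, which vanishes at $n=0$ and is unbounded below at other $n$; its variable $\delta$ joins the block of $n$. So write $M=\bigcap_{n\in\mathbb Z\setminus\{0\}}U_n$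 with $U_n$ open, set $U_0=\emptyset$, take $\kappa$ for this family, and put
\[\Psi(w)=\inf_{n,\delta\in\mathbb R}\ \sup_{\mu,v}\ \bigl[t-n^2\delta^2+\mu^2\kappa(w,n,v)\bigr].\]
By \eqref{eq:sharp} the supremum is $t-n^2\delta^2$ if $n\in\mathbb Z$ and $w\notin U_n$, and $+\infty$ otherwise. If $w\in M$, the first case occurs only for $n=0$, and $\Psi(w)=t$. If $w\notin M$, it occurs for some $n\ne0$, and $\delta\to\infty$ gives $\Psi(w)=-\infty$.

Fix $(x,t)$. For a function of $y$ with values in $\{t,-\infty\}$, the supremum and infimum again lie in $\{t,-\infty\}$; the supremum is $t$ if and only if some value is $t$, and the infimum is $t$ if and only if every value is $t$. Hence $\sup_{y_1}\inf_{y_2}\cdots\sup_{y_{m-2}}\Psi$ equals $t$ if $(x,t)\in E'$ and $-\infty$ otherwise, and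
\[F(x)=\sup_{t,y_1}\ \inf_{y_2}\ \cdots\ \sup_{y_{m-2}}\ \inf_{n,\delta}\ \sup_{\mu,v}\ \bigl[t-n^2\delta^2+\mu^2\kappa\bigr],\]
which has $m$ blocks.
\end{proof}

\begin{remark}
The trigonometric polynomials built in this proof use only the frequency $\pi$, and their coefficients lie in $\mathbb Z[c]$ for the single real number $c$ of Lemma~\ref{lem:open}, since the construction in Lemma~\ref{lem:key} uses only ring operations on the coefficients of $P$ and the $Q_j$.
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
(a) An infimum or supremum over a variable that does not occur changes nothing, so a function with fewer than three blocks is also one with three. For $F=\sup^*\inf^*\sup^*g$ the sets $\{F>a\}$ are analytic by Theorem~\ref{thm:B}, hence measurable by (P2). The function $\inf^*\sup^*\inf^*g$ is the negative of $\sup^*\inf^*\sup^*(-g)$, so it is measurable too. By Theorem~\ref{thm:A}, measurability is not provable for four blocks. In the same way $\sup^*\inf^*\sup^*\inf^*g$ is the negative of $\inf^*\sup^*\inf^*\sup^*(-g)$, so Theorem~\ref{thm:A} transfers to this order, with $-f$ and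 $-g$ in place of $f$ and $g$.

(b) Suppose that all $\mathbf{\Sigma}^1_{m-2}$ subsets of $\mathbb R$ are measurable. By Lemma~\ref{lem:dim} the same holds in every $\mathbb R^d$, so the level sets in Theorem~\ref{thm:B} are measurable for each $F\in\mathcal F_m$. Conversely, suppose that all $F\in\mathcal F_m$ are measurable, and let $A\subseteq\mathbb R$ be $\mathbf{\Sigma}^1_{m-2}$. For even $m$ let $F$ be $0$ on $A$ and $1$ off $A$; each set $\{F<a\}$ is $\emptyset$, $A$ or $\mathbb R$. For odd $m$ let $F$ be $1$ on $A$ and $0$ off $A$; each set $\{F>a\}$ is $\emptyset$, $A$ or $\mathbb R$. In both cases $F\in\mathcal F_m$ by Theorem~\ref{thm:B}, so $F$ is measurable, and therefore $A$ is. The last assertion is the case $m=4$.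
\end{proof}

\begin{thebibliography}{9}

\bibitem{Hanson}
James E. Hanson, \emph{Any function I can actually write down is measurable, right?}, arXiv:2501.02693 (2025).

\bibitem{Jech}
Jech, \emph{Set Theory}.

\bibitem{Kechris}
Kechris, \emph{Classical Descriptive Set Theory}.

\bibitem{Moschovakis}
Moschovakis, \emph{Descriptive Set Theory}.

\end{thebibliography}
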